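# Log-ozone groups and the rank of a polynomial Poisson algebra over its center

Throughout, $k$ is a field of characteristic $p>0$.

## The guess $|\operatorname{Loz}(P)|\le \operatorname{rk}_{Z(P)}(P)$, and the cases that support it

To a Poisson bracket on a polynomial ring $P$ we attach two numbers. One is the rank of $P$ over its Poisson center. The other is the order of a group of derivations built from the elements of $P$ that generate Poisson ideals. Kenneth Chan, Jason Gaddis, Robert Won and James J. Zhang ("Log-ozone groups and centers of polynomial Poisson algebras", arXiv:2507.06940, 2025) ask whether the second number is always at most the first. The answer one would first guess is yes, and in this section every case that we compute says yes. First, the precise definitions.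

**Definition (Poisson algebra).** A Poisson algebra is a commutative $k$-algebra $A$ with a bracket $\{\,,\}:A\times A\to A$ such that $(A,\{\,,\})$ is a Lie algebra and $\{a,-\}$ is a derivation of $A$ for every $a\in A$. A graded polynomial Poisson algebra is a polynomial ring $P=k[x_1,\dots,x_n]$ with $\deg x_i=1$ and a Poisson bracket with $\{P_i,P_j\}\subseteq P_{i+j}$.

Because the bracket is a derivation in each argument, it is determined by the quadratic forms $\{x_i,x_j\}\in P_2$:
$$\{a,b\}=\sum_{i,j}\frac{\partial a}{\partial x_i}\frac{\partial b}{\partial x_j}\{x_i,x_j\},\qquad \{a,b\}=\sum_i\frac{\partial a}{\partial x_i}\{x_i,b\}. \tag{1}$$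
An alternating bracket given by such a formula satisfies the Jacobi identity as soon as it does so on the generators. Indeed, write $X_a=\{a,-\}$ and
$$J(a,b,c)=\{a,\{b,c\}\}+\{b,\{c,a\}\}+\{c,\{a,b\}\}=\big([X_a,X_b]-X_{\{a,b\}}\big)(c).$$
The right side is a derivation in $c$. Since $J$ is cyclically symmetric, it is a derivation in each argument. It is also alternating: $J(a,a,c)=\{a,\{a,c\}\}+\{a,\{c,a\}\}=0$. So $J=0$ once $J$ vanishes on triples of distinct generators. With two generators there are no such triples, so for $n=2$ every quadratic form $h=\{x_1,x_2\}$ gives a Poisson bracket.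

**Definition (Poisson center and rank).** The Poisson center is $Z=Z(P)=\{z\in P:\{z,a\}=0 \text{ for all }a\in P\}$. Since $\{x_i^p,a\}=px_i^{p-1}\{x_i,a\}=0$, it contains $x_1^p,\dots,x_n^p$, so $P$ is a finitely generated $Z$-module. Its rank is $\operatorname{rk}_Z(P)=\dim_K(P\otimes_ZK)$ with $K=\operatorname{Frac}Z$.

The rank is best read as a field degree. Let $F=\operatorname{Frac}P$. Since $a/b=ab^{p-1}/b^p$ and $b^p\in Z$, every element of $F$ is $c/z$ with $c\in P$ and $0\ne z\in Z$. Hence $F=P\otimes_ZK$. The bracket of $P$ is $Z$-bilinear, so it extends $K$-bilinearly to a Poisson bracket on $F$. If $u=c/z$ satisfies $\{u,F\}=0$, then $\{c,P\}=0$, so $c\in Z$. Therefore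
$$\operatorname{rk}_Z(P)=[F:K],\qquad K=\{u\in F:\{u,F\}=0\},\qquad F^p\subseteq K. \tag{2}$$
Moreover $k(x_1^p,\dots,x_n^p)\subseteq K\subseteq F$ and $[F:k(x_1^p,\dots,x_n^p)]=p^n$. So $\operatorname{rk}_Z(P)=p^r$ with $r\le n$. We use $F,K,r$ in this sense from now on. Because $F^p\subseteq K$, adjoining to an intermediate field one element outside it multiplies the degree by exactly $p$.

If the bracket is not zero, then $r\ge2$. Choose $a,b\in F$ with $\{a,b\}\neq0$. Then $a\notin K$; and $b\notin K(a)$, because everything in $K(a)$ commutes with $a$ under the bracket. We will use this small argument several times.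

**Definition (Poisson normal elements, log-ozone group).** An element $f\in P$ is Poisson normal if $\{a,f\}\in fP$ for all $a\in P$. For a regular Poisson normal $f$ (here regular just means nonzero), the log-ozone derivation is $\delta_f=f^{-1}\{-,f\}$, a derivation of $P$. The log-ozone group $\operatorname{Loz}(P)$ is the abelian group generated by all these $\delta_f$.

We write "normal" for "nonzero Poisson normal". By (1), $f\neq 0$ is normal as soon as $f\mid\{x_i,f\}$ for all $i$. Products of normal elements are normal, and
$$\delta_{fg}=\delta_f+\delta_g,\qquad \delta_{f^p}=0,\qquad \delta_f=0\iff f\in Z. \tag{3}$$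
So $-\delta_f=\delta_{f^{p-1}}$. It follows that $\operatorname{Loz}(P)$ is equal to the set $\{\delta_f\}$, and it is an elementary abelian $p$-group, that is, an $\mathbb F_p$-vector space. Each $\delta_f$ kills $Z$, so it extends to a $K$-linear derivation of $F$.

As a first illustration take $\{x_1,x_2\}=x_1x_2$. Both variables are normal, with $\delta_{x_2}:x_1\mapsto x_1,\ x_2\mapsto0$ and $\delta_{x_1}:x_1\mapsto0,\ x_2\mapsto-x_2$. The element $x_1+x_2$ is not normal, because $\{x_1,x_1+x_2\}=x_1x_2$ is not divisible by it.

Now we test the guess.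

*Zero bracket.* Here $Z=P$, the rank is $1$, and every $\delta_f$ is $0$. So $1\le1$. For $n=1$ the bracket is always zero.

*Two variables.* Let $\{x_1,x_2\}=h\ne0$ be a quadratic form. Then $r=2$, since $2\le r\le n=2$. By Lemmas 2 and 3 below, $\operatorname{Loz}(P)$ is generated by the $\delta_q$ with $q$ homogeneous, irreducible and normal. For such $q$ we have $\{x_1,q\}=h\,\partial_2q$ and $\{x_2,q\}=-h\,\partial_1q$, so $q\mid h\,\partial_iq$ for $i=1,2$. If $q\nmid h$, then $q\mid\partial_iq$, which forces $\partial_iq=0$ by degree; then $q$ is central and $\delta_q=0$. So only the divisors $q$ of $h$ matter. There are at most two up to scalars, and $|\operatorname{Loz}(P)|\le p^2=\operatorname{rk}_Z(P)$. For $h=x_1x_2$ the group has order exactly $p^2$. For $h=x_1^2$ it is generated by $\delta_{x_1}:x_1\mapsto 0,\ x_2\mapsto -x_1$, and it has order $p$.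

*Diagonal brackets in $n$ variables.* Let $\{x_i,x_j\}=\lambda_{ij}x_ix_j$ with $\lambda=(\lambda_{ij})$ skew-symmetric with zero diagonal. (This is a Poisson bracket: each $\{x_i,\{x_j,x_l\}\}$ equals $\lambda_{jl}(\lambda_{ij}+\lambda_{il})x_ix_jx_l$, and the cyclic sum is zero.) For a monomial, $\{x_i,x^b\}=(\lambda b)_i\,x_ix^b$. So $Z$ is spanned by the monomials $x^b$ with $\lambda b=0$, a condition on $b$ modulo $p$. Let $H=\{e\in\mathbb F_p^n:\lambda e=0\}$. Then $Z$ is free over $k[x_1^p,\dots,x_n^p]$ on the $|H|$ monomials $x^b$ with $0\le b_i<p$ and $b\bmod p\in H$. Hence $[K:k(x_1^p,\dots,x_n^p)]=|H|$ and $\operatorname{rk}_Z(P)=p^n/|H|$. On the other side, every monomial is normal, with $\delta_{x^e}(x_i)=(\lambda e)_ix_i$, so the monomials contribute exactly $p^n/|H|$ log-ozone derivations. The next section shows that there are no more. So the guess holds for every diagonal bracket, with equality.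

## Eigenvectors over the center, and nilpotent log-ozone derivations

There is a reason behind the guess. A normal element $f$ is an eigenvector of every $\{a,-\}$, since $\{a,f\}=\delta_f(a)f$, and eigenvectors with different eigenvalues tend to be linearly independent.

**Lemma 1.** Let $F_0$ be a subfield of $F$, let $T_1,\dots,T_s$ be $F_0$-linear operators on $F$, and let $f_1,\dots,f_M\in F$ be nonzero joint eigenvectors whose eigenvalues lie in $F_0$. If the $s$-tuples of eigenvalues are pairwise distinct, then $f_1,\dots,f_M$ are linearly independent over $F_0$.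

*Proof.* Take a shortest nontrivial relation; after renumbering it is $\sum_{i=1}^{l}c_if_i=0$ with all $c_i\neq0$, and $l\ge2$. Some $T_j$ has different eigenvalues on $f_1$ and $f_2$. Apply $T_j-\chi$, where $\chi\in F_0$ is the eigenvalue of $T_j$ on $f_1$. The coefficient of $f_1$ becomes $0$, that of $f_2$ stays nonzero, and all coefficients stay in $F_0$. This is a shorter nontrivial relation, a contradiction. $\square$

*The first attempt.* Suppose that every variable is an eigenvector of every element of $\operatorname{Loz}(P)$, say $\delta_f(x_i)=\chi_i(\delta_f)x_i$ with $\chi_i(\delta_f)\in k$. Put $T_i=x_i^{-1}\{x_i,-\}$, a $K$-linear derivation of $F$. Then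
$$T_i(f)=x_i^{-1}\delta_f(x_i)f=\chi_i(\delta_f)f .$$
Choose one normal $f$ for each element of $\operatorname{Loz}(P)$. Different elements give different tuples $(\chi_1,\dots,\chi_n)$, so by Lemma 1 with $F_0=K$ the chosen $f$ are linearly independent over $K$. Hence $|\operatorname{Loz}(P)|\le[F:K]$, which is the guess. This applies to diagonal brackets: there the $x_i$ are homogeneous and normal, and Lemmas 2 and 4 below give $\delta_f(x_i)\in kx_i$ for every normal $f$.

*Where it stops.* Take $\{x_1,x_2\}=x_1^2$. The operator $\{x_2,-\}$ has the normal element $x_1^e$ as an eigenvector, with eigenvalue $-ex_1$. This eigenvalue is not in $K$. In the proof of Lemma 1 the coefficients would leave the field of scalars, and a relation with coefficients in all of $F$ says nothing. Nor can we divide by a better element as before: the only eigenvectors of $\delta_{x_1}$ in $P_1$ are the multiples of $x_1$, and there the eigenvalue is $0$ for every $e$. So the argument sees nothing of a log-ozone derivation that is nilpotent on $P_1$.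

In two variables this does no damage, as there are only $p$ such derivations. The guess will break if we can produce many nilpotent log-ozone derivations without raising the rank.

## Many normal elements on one canonical pair

Rename the variables of the last example, with $\{y,x\}=x^2$. In $F$ the element $u=1/x$ satisfies $\{y,u\}=-x^{-2}x^2=-1$. Now take several variables $x_1,\dots,x_m$, each with $\{y,x_i\}=x_i^2$. Each $u_i=1/x_i$ has bracket $-1$ with $y$, so all the differences $u_i-u_1$ are central. For the field degree there is then only one pair $(y,u_1)$, while the $x_i$ remain $m$ different normal elements.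

**Theorem A.** Let $n\ge2$, $m=n-1$, and $P=k[x_1,\dots,x_m,y]$ with $\{x_i,x_j\}=0$, $\{y,x_i\}=x_i^2$. This is a graded polynomial Poisson algebra with $\operatorname{rk}_{Z(P)}(P)=p^2$ and $|\operatorname{Loz}(P)|\ge p^{n-1}$. Hence $|\operatorname{Loz}(P)|>\operatorname{rk}_{Z(P)}(P)$ for every $n\ge4$. (For $n\ge3$, $|\operatorname{Loz}(P)|=p^{n-1}$ by Theorem B.)

So the answer to the question is no: for every field $k$ of characteristic $p>0$ and every $n\ge4$ there is a graded polynomial Poisson algebra in $n$ variables with rank $p^2$ and $|\operatorname{Loz}(P)|=p^{n-1}>p^2$.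

*Proof.* **Step 1: the bracket is Poisson.** Put $D=\sum_ix_i^2\,\partial/\partial x_i$ and
$$\{a,b\}=\partial_y(a)D(b)-D(a)\partial_y(b).$$
This is alternating, a derivation in each argument, and homogeneous of degree $0$, since $D$ raises degrees by one and $\partial_y$ lowers them by one. It has the prescribed values on generators. The Jacobi expression vanishes on triples of $x$'s, and
$$\{y,\{x_i,x_j\}\}+\{x_i,\{x_j,y\}\}+\{x_j,\{y,x_i\}\}=0-\{x_i,x_j^2\}+\{x_j,x_i^2\}=0 .$$

**Step 2: the rank is $p^2$.** We bound $[F:K]$ from both sides. Let $u_i=1/x_i$. Then $\{x_j,u_i\}=0$ and $\{y,u_i\}=D(u_i)=-1$, so $u_i-u_1$ commutes with all generators and lies in $K$. Put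
$$K'=k(x_1^p,\dots,x_m^p,y^p,u_2-u_1,\dots,u_m-u_1)\subseteq K .$$
The field $K'(u_1,y)$ contains every $u_i=u_1+(u_i-u_1)$, hence every $x_i$, so it is $F$. As $u_1^p=1/x_1^p$ and $y^p$ lie in $K'$, we get $[F:K]\le[F:K']\le p^2$. Conversely $\{y,u_1\}=-1\ne0$, so $r\ge2$ by the argument after (2).

**Step 3: many log-ozone derivations.** Each $x_i$ is normal, since $\{x_j,x_i\}=0$ and $\{y,x_i\}=x_i\cdot x_i$, and $\delta_{x_i}=x_i\partial_y$. For $e\in\mathbb F_p^m$, with representatives $0\le e_i<p$, the normal element $\prod x_i^{e_i}$ has log-ozone derivation $\big(\sum_ie_ix_i\big)\partial_y$. These $p^m$ derivations take different values on $y$, so $|\operatorname{Loz}(P)|\ge p^m=p^{n-1}$. For $n\ge4$ this exceeds $p^2$. $\blacksquare$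

One can watch linear independence fail. For $m\ge2$ the identity
$$x_2-x_1=\Big(\frac1{x_1}-\frac1{x_2}\Big)x_1x_2$$
is a linear relation over $K$ between the normal elements $x_1,x_2,x_1x_2$, whose log-ozone derivations are distinct. In fact all $p^m$ monomials $\prod x_i^{e_i}$ lie in $K(u_1)$, which has dimension $p$ over $K$.

## How badly, and for which $n$, the inequality fails

Every log-ozone derivation in Theorem A's list is nilpotent on $P_1$. The next theorem says that nilpotent elements are the only obstruction and bounds how many of them there can be. Even finiteness of $\operatorname{Loz}(P)$ is part of the claim.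

**Theorem B.** Let $P$ be a graded polynomial Poisson algebra in $n$ variables. Then $\operatorname{rk}_{Z(P)}(P)=p^r$ for some $r\le n$, and $\operatorname{Loz}(P)$ is a finite elementary abelian $p$-group. It is equal to $\{\delta_f\}$ and consists of commuting derivations of degree $0$, so $\operatorname{Loz}(P)\subset\operatorname{End}_k(P_1)$. Let $N\subseteq\operatorname{Loz}(P)$ be the subgroup of elements acting nilpotently on $P_1$.

1. If $N=0$, then $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$.
2. If $N\ne0$, then $|\operatorname{Loz}(P)|\le p^{-2}\,|N|\,\operatorname{rk}_{Z(P)}(P)$ and $|N|\le p^{(r-1)(n-1)}$. Hence $|\operatorname{Loz}(P)|\le p^{\,n(r-1)-1}$.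

In particular the inequality $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$ holds whenever $|N|\le p^2$. If $\operatorname{rk}_{Z(P)}(P)=p^2$ and $n\ge3$, then $|\operatorname{Loz}(P)|\le p^{n-1}$. Theorem A shows that this bound, and both inequalities in 2, are sharp for $r=2$, $n\ge3$.

**Theorem C.** If $n\le3$, then $|\operatorname{Loz}(P)|\le\operatorname{rk}_{Z(P)}(P)$ for every graded polynomial Poisson algebra $P$ in $n$ variables. So, over any field of characteristic $p$, the inequality holds for all $P$ in $n$ variables if and only if $n\le3$.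

## Normal elements: homogeneous parts, irreducible factors, commuting derivations

Let $P$ be any graded polynomial Poisson algebra, and $V=P_1$. We first make the elements of $\operatorname{Loz}(P)$ concrete: they will be commuting linear maps on $V$, coming from homogeneous irreducible elements.

**Lemma 2.** If $f$ is normal, then $\delta_f(V)\subseteq V$, and every nonzero homogeneous component of $f$ is normal with the same log-ozone derivation. So every element of $\operatorname{Loz}(P)$ is $\delta_f$ with $f$ homogeneous, and is determined by its restriction to $V$.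

*Proof.* Let $t_i=\delta_f(x_i)$, so $\{x_i,f\}=t_if$. Suppose $t_i\ne0$. Let $f$ have lowest and highest degrees $a\le b$, and let $t_i$ have lowest and highest degrees $e'\le e$. Since the bracket has degree $0$, all components of $\{x_i,f\}$ have degrees in $[a+1,b+1]$. The product $t_if$ has lowest degree exactly $e'+a$ and highest degree exactly $e+b$, because $P$ is a domain. So $e'\ge1$ and $e\le1$, that is, $t_i\in V$. Comparing components of degree $d+1$ gives $\{x_i,f_d\}=t_if_d$ for every $d$; this also holds when $t_i=0$. By (1), $\{a,f_d\}=\big(\sum_i\frac{\partial a}{\partial x_i}t_i\big)f_d=\delta_f(a)f_d$ for all $a\in P$. A derivation of $P$ is determined by its values on the $x_i$. $\square$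

For example, in Theorem A's algebra $x_1+x_1^{p+1}$ is normal, and it and its two components all give $x_1\partial_y$.

**Lemma 3.** Let $f=c\prod q_i^{e_i}$ be normal, with $c\in k^\times$ and non-associate irreducible $q_i$. If $p\nmid e_i$, then $q_i$ is normal, and $\delta_f=\sum_{p\nmid e_i}e_i\delta_{q_i}$. Hence $\operatorname{Loz}(P)$ is generated by the $\delta_q$ with $q$ homogeneous, irreducible and normal.

*Proof.* By the logarithmic derivative,
$$\delta_f(a)=\frac{\{a,f\}}f=\sum_{p\nmid e_i}e_i\frac{\{a,q_i\}}{q_i}\in P .$$
Multiply by $\prod_{p\nmid e_i}q_i$ and reduce modulo one of these factors, $q_j$. Every term except $i=j$ vanishes, so $q_j$ divides $e_j\{a,q_j\}\prod_{i\ne j}q_i$. As $e_j\ne0$ in $k$ and the other factors are prime to $q_j$, we get $q_j\mid\{a,q_j\}$. The formula for $\delta_f$ is the display above. By Lemma 2 we may take $f$ homogeneous, and factors of homogeneous elements are homogeneous. $\square$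

The condition $p\nmid e_i$ cannot be dropped: in Theorem A's algebra $y^p$ is central, hence normal, but $y$ is not normal, since $\{x_1,y\}=-x_1^2$.

**Lemma 4.** If $f,g$ are homogeneous normal, then $\{g,f\}=c\,gf$ with $c\in k$, that is, $\delta_f(g)=cg$. Moreover $[\delta_f,\delta_g]=0$.

*Proof.* First let $q,q'$ be homogeneous irreducible normal elements. If they are associate, $\{q,q'\}=0$. If not, $\{q,q'\}$ is divisible by $q$ and by $q'$, hence by $qq'$. It is zero or has the degree of $qq'$, so it is a scalar multiple of $qq'$. In general write $f$ and $g$ as scalars times $\prod q_i^{e_i}$ and $\prod q_j'^{\,e_j'}$. Then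
$$\frac{\{g,f\}}{gf}=\sum_{p\nmid e_i,\ p\nmid e'_j}e_ie_j'\frac{\{q_j',q_i\}}{q_j'q_i},$$
and the $q_i,q_j'$ that occur are normal by Lemma 3, so every term is a scalar.

For the commutator, apply the Jacobi identity in the form $\{a,\{g,f\}\}=\{\{a,g\},f\}-\{\{a,f\},g\}$. The left side is $\{a,c\,gf\}=c\,gf\,(\delta_g(a)+\delta_f(a))$. On the right, $\{a,g\}=g\,\delta_g(a)$ and $\{a,f\}=f\,\delta_f(a)$ give
$$\big(c\,gf\,\delta_g(a)+gf\,\delta_f\delta_g(a)\big)-\big(-c\,gf\,\delta_f(a)+gf\,\delta_g\delta_f(a)\big).$$
The terms with $c$ agree with the left side, so $gf\,[\delta_f,\delta_g](a)=0$. $\square$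

**Lemma 5 (base change).** Let $\bar k$ be an algebraic closure of $k$ and $\bar P=P\otimes_k\bar k$. Then the ranks of $P$ over $Z(P)$ and of $\bar P$ over $Z(\bar P)$ agree, and $\operatorname{Loz}(P)\subseteq\operatorname{Loz}(\bar P)$.

*Proof.* By (1), $Z(P)$ is the kernel of the $k$-linear map $a\mapsto(\{x_i,a\})_i$. Tensoring with $\bar k$ is exact, so $Z(\bar P)=Z(P)\otimes_k\bar k$ and $\bar P=P\otimes_{Z(P)}Z(\bar P)$. Since $Z(P)\to Z(\bar P)$ is an inclusion of domains, $\bar P\otimes_{Z(\bar P)}\operatorname{Frac}Z(\bar P)=(P\otimes_{Z(P)}K)\otimes_K\operatorname{Frac}Z(\bar P)$, and the dimensions agree. If $\{x_i,f\}=t_if$ in $P$, the same holds in $\bar P$, so $f$ stays normal. Its log-ozone derivation is the $\bar k$-linear extension of $\delta_f$, which determines $\delta_f$. $\square$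

## The $p$-th powers of a derivation on an eigenvector

If $\Delta f=\tau f$ with $\tau$ a function rather than a scalar, iterating $\Delta$ also differentiates $\tau$. For $p=2$ one finds $\Delta^2f=(\Delta\tau+\tau^2)f$. For $p=3$ one finds $\Delta^3f=(\Delta^2\tau+3\tau\Delta\tau+\tau^3)f=(\Delta^2\tau+\tau^3)f$. The mixed terms disappear, and this is general. Recall that in characteristic $p$ the $p$-th power of a derivation is again a derivation, by Leibniz.

**Lemma 6.** If $\Delta$ is a derivation of a field of characteristic $p$ and $\Delta f=\tau f$, then $\Delta^pf=(\Delta^{p-1}\tau+\tau^p)f$. Consequently, if $Df=tf$ for a derivation $D$, then $D^{p^j}f=t_jf$ with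
$$t_j=\sum_{l=0}^{j}\big(D^{p^{j-l}-1}t\big)^{p^l}. \tag{4}$$

*Proof.* We claim that for all $i\ge1$
$$\Delta^if=f\sum_{\mathcal B}\ \prod_{B\in\mathcal B}\Delta^{|B|-1}\tau,$$
the sum being over all set partitions $\mathcal B$ of $\{1,\dots,i\}$. This is clear for $i=1$. Apply $\Delta$ once more to the term of $\mathcal B$. Differentiating the factor of a block $B$ puts $i+1$ into $B$; differentiating $f$ multiplies by $\tau$, which is the new singleton block $\{i+1\}$. Every partition of $\{1,\dots,i+1\}$ arises exactly once in this way.

Now let $i=p$, and let $\mathbb Z/p$ rotate $\{1,\dots,p\}$. A term depends only on the block sizes, so it is constant on orbits of partitions, and orbits of size $p$ contribute $0$. If a partition is fixed, the group permutes its blocks. The block containing $1$ is either fixed, and then it is everything, or it has $p$ different translates, and then all blocks are singletons. The two fixed partitions contribute $\Delta^{p-1}\tau$ and $\tau^p$.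

For the second claim, $t_0=t$ agrees with (4). Since $D^{p^j}$ is a derivation with $D^{p^j}f=t_jf$, the first part gives
$$t_{j+1}=(D^{p^j})^{p-1}(t_j)+t_j^{\,p}.$$
In (4) the terms with $l\ge1$ are $p$-th powers and are killed by $D$. So the first summand is $D^{(p-1)p^j}D^{p^j-1}t=D^{p^{j+1}-1}t$, the $l=0$ term of $t_{j+1}$. The second summand is $\sum_{l=0}^j(D^{p^{j-l}-1}t)^{p^{l+1}}$, which gives the terms $1\le l\le j+1$. $\square$

*What this yields in Theorem A's algebra.* Let $D=\{y,-\}=\sum x_i^2\partial_{x_i}$. Then $Du_i=-1$, $D^2u_i=0$ and $Dy=0$, so the derivation $D^p$ kills $y$ and all $u_i$. Hence $D^p=0$. Suppose $f$ is normal with $\delta_f(y)=t=\sum a_ix_i$, so that $Df=tf$. Lemma 6 gives $0=D^{p-1}t+t^p$. Since $D^jx_i=j!\,x_i^{j+1}$ and $(p-1)!=-1$ in $\mathbb F_p$, this reads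
$$\sum_i(a_i^p-a_i)\,x_i^p=0,$$
so all $a_i\in\mathbb F_p$. The eigenvalue $t$ is not a scalar, but its coefficients satisfy polynomial equations with finitely many solutions. In general some relation between the powers $D,D^p,D^{p^2},\dots$ will play the role of $D^p=0$.

## Proof of Theorem B: weights, then nilpotents

The statement on the rank follows (2). By (3), $\operatorname{Loz}(P)=\{\delta_f\}$ is elementary abelian. By Lemmas 2 and 4 its elements are commuting derivations of degree $0$, determined by their action on $P_1$. The orders remain.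

**Step 0: setting up the weights.** This step defines the eigenvalues needed to run the argument of Lemma 1. Put $G=\operatorname{Loz}(P)$, viewed in $\operatorname{Loz}(\bar P)$, and from now on let $V,F,K$ denote the objects of $\bar P$; by Lemma 5 the number $r$ does not change. The elements of $G$ are commuting operators on the finite-dimensional $\bar k$-space $V$. So $V$ is the direct sum of joint generalized weight spaces, with weights $\chi_1,\dots,\chi_s:G\to\bar k$: on the $j$-th summand each $\delta\in G$ has the single eigenvalue $\chi_j(\delta)$. Commuting operators on a nonzero space over $\bar k$ have a common eigenvector, so each summand contains some $u_j\ne0$ with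
$$\delta(u_j)=\chi_j(\delta)u_j\quad\text{for all }\delta\in G.$$
Hence each $\chi_j$ is additive. An element $\delta$ is nilpotent on $V$ (equivalently on $P_1$) if and only if all $\chi_j(\delta)=0$. So $N=\bigcap_j\ker\chi_j$ is a subgroup.

**Step 1: $|G/N|\le p^r$, and $|G/N|\le p^{r-2}$ if $N\ne0$.** Here we run the eigenvector argument on the part of $G$ that it can see. When $N\neq0$ we also find two unused factors $p$ in $[F:K]$.

Define $K$-linear derivations $T_j(b)=u_j^{-1}\{u_j,b\}$ of $F$ and $F_0=\bigcap_j\ker T_j$, a subfield containing $K$. The $T_j$ are $F_0$-linear, because $T_j(cb)=cT_j(b)+bT_j(c)$. For $f$ homogeneous normal in $P$,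
$$T_j(f)=u_j^{-1}\delta_f(u_j)f=\chi_j(\delta_f)f. \tag{5}$$
By Lemma 2, each class of $G/N$ contains some $\delta_f$ with $f$ homogeneous normal in $P$; choose one such $f$ per class. Different classes have different tuples $(\chi_1,\dots,\chi_s)$, with values in $\bar k\subseteq F_0$. By Lemma 1 any finitely many of the chosen elements are linearly independent over $F_0$. Let $L$ be the subfield of $F$ generated by $K$ and all homogeneous normal elements of $P$, and $L_0=L\cap F_0$. The chosen elements lie in $L$ and are independent over $L_0$, so
$$[L:L_0]\ge|G/N|. \tag{6}$$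
As $K\subseteq L_0\subseteq L\subseteq F$, we get $|G/N|\le[F:K]=p^r$. If $N=0$, this is assertion 1.

Let $N\ne0$, and choose $f$ homogeneous normal in $P$ with $0\ne\delta_f\in N$. By (5), $T_jf=0$ for all $j$, so $f\in L_0$. But $f\notin K$, since $\delta_f\ne0$. Hence $[L_0:K]\ge p$.

For the other factor, we show that $\delta_f$ vanishes on $L$. The derivation $\delta_f$ is nilpotent on $V$. On $V^{\otimes d}$ the operator $\sum_i1\otimes\cdots\otimes\delta_f\otimes\cdots\otimes1$ is a sum of commuting nilpotent operators, hence nilpotent. Multiplication $V^{\otimes d}\to\bar P_d$ is onto and carries this operator to $\delta_f$, so $\delta_f$ is nilpotent on $\bar P_d$. If $g$ is homogeneous normal in $P$, then $\delta_f(g)=cg$ by Lemma 4, and nilpotency forces $c=0$. So $\delta_f$ kills $K$ and all generators of $L$, hence all of $L$, but not $F$. Therefore $L\ne F$ and $[F:L]\ge p$. Altogether, using (6),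
$$p^r=[F:L]\,[L:L_0]\,[L_0:K]\ge p^2\,|G/N|. \tag{7}$$

**Step 2: if $N\ne0$, then $|N|\le p^{(r-1)(n-1)}$.** This step counts the derivations that Step 1 cannot see, by making their coefficients roots of polynomial equations as in the example after Lemma 6. It suffices to prove the bound for every finite subgroup $0\ne N'\subseteq N$: an infinite $\mathbb F_p$-vector space has finite subgroups of arbitrarily large order, so $N$ is then finite and we may take $N'=N$.

*Reduction to one value.* For $0\ne\delta\in N'$ the kernel of $\delta$ on $V$ is a proper subspace. Since $\bar k$ is infinite, finitely many proper subspaces do not cover $V$. So there is $w\in V$ with $\delta(w)\ne0$ for all $0\ne\delta\in N'$, and $\delta\mapsto\delta(w)$ is injective on $N'$. Next, commuting nilpotent operators are simultaneously strictly triangularizable: they have a common eigenvector, necessarily with eigenvalues $0$, and one continues in the quotient. So all images $\delta(V)$ lie in one hyperplane, and $V_1=\sum_{\delta\in N'}\delta(V)$ has dimension $d\le n-1$. Let $v_1,\dots,v_d$ be a basis of $V_1$.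

*A relation between powers of $D=\{w,-\}$.* If $\delta_f\in N'$ with $f$ homogeneous normal in $P$, then $Df=\delta_f(w)f$. Taking $\delta_f\neq0$ we see that $D\ne0$, so $w\notin K$ and $[F:K(w)]=p^{r-1}$. Adjoining one element at a time gives $F=K(w)(b_1,\dots,b_{r-1})$. A derivation of $F$ that kills $K(w)$ is determined by its values on $b_1,\dots,b_{r-1}$, so $\dim_F\operatorname{Der}_{K(w)}(F)\le r-1$. The derivation $D$ kills $K$ and $w$, so $D,D^p,\dots,D^{p^{r-1}}$ are $r$ elements of this space. Hence they are dependent over $F$. Clearing denominators,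
$$\sum_{j=0}^sh_jD^{p^j}=0,\qquad h_j\in\bar P,\quad h_s\ne0,\quad s\le r-1. \tag{8}$$

*Equations for the coefficients.* Let $\delta_f\in N'$ and $t=\delta_f(w)=\sum_{i=1}^da_iv_i$ with $a_i\in\bar k$. Apply (8) to $f$, use Lemma 6 and divide by $f$. Since $D$ is $\bar k$-linear,
$$0=\sum_jh_jt_j=\sum_{l=0}^s\sum_{i=1}^da_i^{p^l}c_{i,l},\qquad c_{i,l}=\sum_{j=l}^sh_j\big(D^{p^{j-l}-1}v_i\big)^{p^l}\in\bar P. \tag{9}$$
The $c_{i,l}$ do not depend on $f$, and $c_{i,s}=h_sv_i^{p^s}$. The elements $c_{1,s},\dots,c_{d,s}$ are linearly independent over $\bar k$. Indeed, if $\sum\beta_iv_i^{p^s}=0$, write $\beta_i=\gamma_i^{p^s}$ with $\gamma_i\in\bar k$; then $(\sum\gamma_iv_i)^{p^s}=0$, so all $\gamma_i=0$. Choose $\bar k$-linear functionals $\varphi_1,\dots,\varphi_d$ on $\bar P$ with $\varphi_m(c_{i,s})=1$ if $i=m$ and $0$ otherwise. Applying $\varphi_m$ to (9) gives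
$$a_m^{p^s}+\sum_{l<s}\sum_{i=1}^d\varphi_m(c_{i,l})\,a_i^{p^l}=0\qquad(m=1,\dots,d). \tag{10}$$

*Counting solutions.* So $(a_1,\dots,a_d)$ is a common zero of $d$ polynomials of the form $A_m^{p^s}+(\text{terms of degree}<p^s)$ in $\bar k[A_1,\dots,A_d]$. Modulo these, a monomial with some exponent $\ge p^s$ can be replaced by terms of smaller total degree. By induction the quotient ring is spanned by the monomials with all exponents $<p^s$, so its dimension is at most $p^{sd}$. Evaluation at finitely many distinct common zeros maps the quotient onto a product of copies of $\bar k$, one per zero, because distinct points can be separated by polynomials. So there are at most $p^{sd}$ common zeros. Since $\delta\in N'$ is determined by $\delta(w)$, that is, by $(a_1,\dots,a_d)$,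
$$|N'|\le p^{sd}\le p^{(r-1)(n-1)}.$$

**Step 3: putting the bounds together.** By Steps 1 and 2, $G$ is finite. If $N\ne0$, then (7) gives $|G|\le p^{r-2}|N|=p^{-2}|N|\operatorname{rk}_{Z(P)}(P)$, and
$$|G|\le p^{\,r-2+(r-1)(n-1)}=p^{\,n(r-1)-1}.$$
This proves assertion 2. If $|N|\le p^2$, then $|G|\le\operatorname{rk}_{Z(P)}(P)$, by assertion 1 when $N=0$ and by assertion 2 otherwise. If $r=2$, then $|G|\le p^2$ when $N=0$ and $|G|\le p^{n-1}$ when $N\ne0$. So $|G|\le\max(p^2,p^{n-1})$, which is $p^{n-1}$ for $n\ge3$.

**Step 4: sharpness.** Take Theorem A's algebra with $n\ge3$. There $r=2$, and $|\operatorname{Loz}(P)|\ge p^{n-1}$, so $|\operatorname{Loz}(P)|=p^{n-1}$ and $\operatorname{Loz}(P)=\{(\sum e_ix_i)\partial_y:e\in\mathbb F_p^{n-1}\}$. Each element sends $y$ to $\sum e_ix_i$ and kills all $x_i$, so it is nilpotent on $P_1$ and $N=\operatorname{Loz}(P)$. Hence $p^{-2}|N|\operatorname{rk}_{Z(P)}(P)=p^{n-1}=|\operatorname{Loz}(P)|$ and $|N|=p^{n-1}=p^{(r-1)(n-1)}$: both inequalities in 2 are equalities. $\blacksquare$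

## At most three variables: cross products and the cubic $A\cdot x$

In Theorem A with $n=3$ we have $|\operatorname{Loz}(P)|=p^2=\operatorname{rk}_{Z(P)}(P)$, so three variables are just within the bound. Theorem B alone does not prove Theorem C: for $n=r=3$ and $N\neq0$ it gives $p^5$, and we need $p^3$. For that case we show directly that three elements generate a group containing $\operatorname{Loz}(P)$.

*Proof of Theorem C.* **Step 1: reductions.** By Lemma 5 we may assume $k=\bar k$: the rank does not change, and the group can only grow. If the bracket is zero, then $|\operatorname{Loz}(P)|=1$; this covers $n=1$. Otherwise $2\le r\le n$.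

- If $n=2$, then $r=2$. Theorem B gives $|\operatorname{Loz}(P)|\le p^2=\operatorname{rk}_{Z(P)}(P)$ if $N=0$, and even $|\operatorname{Loz}(P)|\le p$ if $N\ne0$.
- If $n=3$ and $r=2$, Theorem B gives $|\operatorname{Loz}(P)|\le p^2=\operatorname{rk}_{Z(P)}(P)$.
- If $n=3$ and $r=3$, the rank is $p^3$, and we must show $|\operatorname{Loz}(P)|\le p^3$.

**Step 2: vector notation for $n=3$.** This puts the bracket in a form where normality becomes a divisibility. Put
$$A=(\{x_2,x_3\},\{x_3,x_1\},\{x_1,x_2\})\in P_2^3,\qquad x=(x_1,x_2,x_3),\qquad g=A\cdot x\in P_3 .$$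
Then (1) says $\{a,b\}=A\cdot(\nabla a\times\nabla b)$. By Lemma 3, $\operatorname{Loz}(P)$ is generated by the $\delta_q$ with $q$ homogeneous, irreducible and normal. Fix such a $q$, of degree $d\ge1$, with $\{x_i,q\}=t_iq$.

**Step 3: the case $g\ne0$.** We show that $q$ divides $g$. With $e_i$ the standard basis vectors, $\{x_i,q\}=A\cdot(e_i\times\nabla q)=e_i\cdot(\nabla q\times A)$, so
$$\nabla q\times A=q\,t,\qquad t=(t_1,t_2,t_3).$$
Take the cross product with $x$. The identity $(u\times v)\times w=(u\cdot w)v-(v\cdot w)u$ and Euler's formula $x\cdot\nabla q=dq$ give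
$$d\,q\,A-g\,\nabla q=q\;t\times x. \tag{11}$$
So $q\mid g\,\partial_iq$ for all $i$. Suppose $q\nmid g$. Then $q\mid\partial_iq$, and $\partial_iq=0$ for all $i$ by degree. So $q\in k[x_1^p,x_2^p,x_3^p]$. As $k$ is perfect, $q$ is a $p$-th power, which contradicts irreducibility. Hence $q\mid g$. The cubic $g$ has at most three non-associate irreducible factors, and associate elements have the same log-ozone derivation. So $\operatorname{Loz}(P)$ is generated by at most three elements of order dividing $p$, and $|\operatorname{Loz}(P)|\le p^3$.

(In Theorem A's algebra with $n=3$ and $x_3=y$, one has $A=(-x_2^2,x_1^2,0)$ and $g=x_1x_2(x_1-x_2)$. The third factor is indeed normal: $\{y,x_1-x_2\}=(x_1-x_2)(x_1+x_2)$.)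

**Step 4: the case $g=0$, form of the bracket.** Now $x_1A_1+x_2A_2+x_3A_3=0$, and we first write $A=x\times B$ with $B\in V^3$. This is exactness of the Koszul complex of $x_1,x_2,x_3$; by hand it goes as follows. Modulo $(x_1,x_2)$ the relation gives $x_3A_3\equiv0$, so $A_3=x_1B_2-x_2B_1$ with $B_1,B_2\in V$. Substituting, $x_1(A_1+x_3B_2)+x_2(A_2-x_3B_1)=0$. Since $x_1,x_2$ are coprime, there is $B_3\in V$ with $A_1+x_3B_2=x_2B_3$ and $A_2-x_3B_1=-x_1B_3$. Thus
$$A=(x_2B_3-x_3B_2,\ x_3B_1-x_1B_3,\ x_1B_2-x_2B_1)=x\times B .$$
Therefore
$$\{a,b\}=(x\times B)\cdot(\nabla a\times\nabla b)=E(a)v(b)-E(b)v(a), \tag{12}$$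
where $E=x\cdot\nabla$ is the Euler derivation and $v=B\cdot\nabla$ is a derivation of degree $0$.

**Step 5: the case $g=0$, three generators.** We compute $\delta_q$. By (12), $\{x_i,q\}=x_iv(q)-d\,q\,v(x_i)$, so $q\mid x_iv(q)$ for all $i$. As $q$ is prime and cannot divide all $x_i$, it divides $v(q)$. By degree $v(q)=\lambda q$ with $\lambda\in k$. Hence $\delta_q(x_i)=\lambda x_i-d\,v(x_i)$, that is, $\delta_q=\lambda E-dv$.

It remains to control $\lambda$. Let $\lambda_1,\lambda_2,\lambda_3$ be the eigenvalues of $v$ on $V$, and choose a basis $y_1,y_2,y_3$ of $V$ with $v(y_i)-\lambda_iy_i$ in the span of the $y_j$ with $j<i$. For a monomial in the $y_i$ of degree $d$ with exponents $m_1,m_2,m_3$, the derivation $v$ gives $\big(\sum m_i\lambda_i\big)$ times the monomial, plus monomials in which one factor $y_i$ is replaced by some $y_j$ with $j<i$. These have a smaller value of $\sum i\,m_i$. So $v$ is triangular on $P_d$, and its eigenvalues there are of the form $\sum m_i\lambda_i$ with integers $m_i\ge0$ and $\sum m_i=d$. As $\lambda$ is one of them,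
$$\delta_q=\lambda E-dv=\sum_{i=1}^3m_i(\lambda_iE-v).$$
So every $\delta_q$ lies in the $\mathbb F_p$-span of the three derivations $\lambda_iE-v$. By Lemma 3 so does $\operatorname{Loz}(P)$, and $|\operatorname{Loz}(P)|\le p^3$.

Thus the inequality holds for all $n\le3$. By Theorem A, over any field of characteristic $p$ it fails for some $P$ for each $n\ge4$. $\blacksquare$
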